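# Finite groups that conjugation and powers do not determine

## Non-isomorphic $p$-groups with isomorphic power quandles

**Theorem A.** For every prime $p$ (including $p=2$) there are two non-isomorphic groups $G,H$ of order $p^7$ and a bijection $f\colon G\to H$ such that
$$f(aba^{-1})=f(a)f(b)f(a)^{-1},\qquad f(g^n)=f(g)^n,\qquad f(e)=e$$
for all $a,b,g\in G$ and all $n\in\mathbb Z$. In particular this happens at order $128$.

Here is what this says. Take a group $G$ and forget its multiplication. Keep only the set $G$, the conjugation $a\rhd b=aba^{-1}$, the power maps $\pi^n\colon g\mapsto g^n$ for $n\in\mathbb Z$, and the unit $e$. This structure is the *underlying power quandle* $\mathrm{Pq}(G)$, and a bijection $f$ as in Theorem A is an isomorphism $\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$. The question, taken from Markus Szymik and Torstein Vik, "Groups, conjugation and powers", arXiv:2111.08998 (2021), is whether two non-isomorphic finite groups can have isomorphic power quandles. Theorem A answers: yes.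

The same ideas give sharper results, which we also prove.

**Theorem B.** For every odd prime $p$ there are at least $(p+1)/2\ge 2$ pairwise non-isomorphic groups of order $p^6$ with pairwise isomorphic power quandles.

**Theorem C.** For every prime $p\ge 5$ there are $(p+1)/2\ge 3$ pairwise non-isomorphic groups of order $p^5$ with pairwise isomorphic power quandles.

**Theorem D.** For every prime $p$, two groups of order $p^n$ with $n\le 4$ and isomorphic power quandles are isomorphic. So for $p\ge5$ the exponent $5$ in Theorem C is sharp.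

**Corollary.** If $N$ is divisible by $2^7$, by $3^6$, or by $p^5$ for some prime $p\ge5$, then there are non-isomorphic groups of order $N$ with isomorphic power quandles.

For the last theorem, let $G$ be a finite $p$-group such that $Z(G)$ and $G/Z(G)$ are both elementary abelian, and write both additively. The *data* of $G$ are the maps $\beta(v,w)=[g,x]$ and $P(w)=x^p$ into $Z(G)$, where $g,x\in G$ lie over $v,w\in G/Z(G)$ and $[g,x]=gxg^{-1}x^{-1}$.

**Theorem E.** (i) Let $G,H$ be finite $p$-groups whose centres and central quotients are elementary abelian, with data $(\beta,P)$ and $(\beta',P')$. Then $\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$ if and only if $|G|=|H|$ and there is a linear isomorphism $\varphi\colon G/Z(G)\to H/Z(H)$ with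
$$\lambda P(w)+\beta(v,w)=0\iff\lambda P'(\varphi w)+\beta'(\varphi v,\varphi w)=0\qquad(\lambda\in\mathbb F_p;\ v,w\in G/Z(G)).$$
In particular, for $p$ odd and $G,H$ of exponent $p$ and class $\le2$: $\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$ if and only if $|G|=|H|$ and some linear isomorphism $G/Z(G)\to H/Z(H)$ preserves the commuting relation in both directions.

(ii) Let $p$ be odd, $n\ge18$, $r=\lfloor n/3\rfloor$, $s=n-r$, $D=\binom r2$. There are at least $\tfrac12p^{\,s(D-s)-r^2}=p^{n^3/27-O(n^2)}$ pairwise non-isomorphic groups of order $p^n$, of exponent $p$ and class $2$, with pairwise isomorphic power quandles.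

By these theorems the smallest power of a prime $p\ge5$ at which the phenomenon occurs is exactly $p^5$. For $p=3$ it is $3^5$ or $3^6$, and for $p=2$ it is $2^5$, $2^6$ or $2^7$; these notes do not decide which.

## What a power quandle isomorphism preserves

An isomorphism $f$ of power quandles may be very far from a homomorphism. In $C_2^3$ conjugation is trivial and every square is $e$, so each of the $7!=5040$ permutations fixing $e$ is an automorphism of $\mathrm{Pq}(C_2^3)$, while $C_2^3$ has only $|GL_3(\mathbb F_2)|=168$ group automorphisms. So we cannot hope that $f$ itself is multiplicative. Still, a good deal survives.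

**Lemma 1.** Let $f\colon\mathrm{Pq}(G)\to\mathrm{Pq}(H)$ be an isomorphism. Then:

1. $f$ preserves orders of elements, and maps the set of $n$-th powers of $G$ onto that of $H$;
2. $a,b$ commute if and only if $f(a),f(b)$ commute; so $f(Z(G))=Z(H)$ and $f(C_G(S))=C_H(f(S))$ for $S\subseteq G$;
3. $gZ(G)\mapsto f(g)Z(H)$ is a well-defined group isomorphism $G/Z(G)\to H/Z(H)$;
4. if $G$ is finite, then $Z(G)\cong Z(H)$ as groups.

*Proof.* (1) is clear from $f(g^n)=f(g)^n$ and $f(e)=e$. (2) holds because $a,b$ commute exactly when $a\rhd b=b$. For (3), put $L_g=g\rhd(\cdot)$. Then $L_gL_h=L_{gh}$, and $L_g=L_h$ if and only if $gZ(G)=hZ(G)$. Since $f(g\rhd b)=f(g)\rhd f(b)$, we have $L_{f(g)}=fL_gf^{-1}$. So $L_g=L_h$ if and only if $L_{f(g)}=L_{f(h)}$, and $L_{f(gh)}=fL_gf^{-1}fL_hf^{-1}=L_{f(g)f(h)}$. (4) follows from (1) and (2), because a finite abelian group is determined by its numbers of elements of each order. $\square$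

**First cases.** If $G$ is finite abelian, then so is $H$, and counting orders gives $G\cong H$. The two non-abelian groups of order $8$ are separated by their involutions: $D_8$ has $5$ and $Q_8$ has $1$.

## Central extensions of $\mathbb F_p$-spaces and their data

Lemma 1 shows that $G$ and $H$ must have the same centre and the same central quotient. So we look at the simplest groups assembled from a centre and a quotient.

Let $p$ be a prime and $V,Z$ finite-dimensional $\mathbb F_p$-spaces. Let $G$ be a central extension of $V$ by $Z$: $Z\le Z(G)$ and $G/Z=V$. Write $Z$ and $V$ additively; a product $xz$ with $x\in G$, $z\in Z$ is still written multiplicatively, so $(xz)y=x(z+y)$ for $z,y\in Z$. All commutators lie in the central subgroup $Z$, so they give an alternating bilinear map $\beta\colon V\times V\to Z$, $\beta(v,w)=[g,x]$ for $g$ over $v$ and $x$ over $w$. Since $Z$ is central of exponent $p$ and $G/Z$ has exponent $p$, the $p$-th power $x^p$ lies in $Z$ and depends only on the image $w$ of $x$. Write $P(w)=x^p$.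 We call $(\beta,P)$ the *data* of $G$ (with respect to $Z$).

From $hg=[h,g]gh$ we get $(gh)^n=g^nh^n[h,g]^{\binom n2}$ for $n\ge 0$. With $n=p$:
$$P\text{ is linear if }p\text{ is odd},\qquad P(v+w)=P(v)+P(w)+\beta(v,w)\text{ if }p=2. \tag{1}$$
In both cases $P(\lambda v)=\lambda P(v)$ for $\lambda\in\mathbb F_p$, because $(g^\lambda)^p=(g^p)^\lambda$. For $p=2$, iterating (1) gives $P(\sum w_ie_i)=\sum w_iP(e_i)+\sum_{i<j}w_iw_j\beta(e_i,e_j)$.

**Example.** Let $p=2$, $V=\mathbb F_2^2$, $Z=\mathbb F_2$, $\beta(e_1,e_2)=1$. With $P(e_1)=P(e_2)=0$ we get $P(e_1+e_2)=1$, so exactly the two elements over $e_1+e_2$ have order $4$: this is $D_8$. With $P(e_1)=P(e_2)=1$ we get $P(e_1+e_2)=1+1+1=1$, so all six elements outside $Z$ have order $4$: this is $Q_8$.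

**Lemma 2.** Let $Z\le Z(G)$ and $Z'\le Z(G')$ be finite abelian groups such that $G/Z$ and $G'/Z'$ are elementary abelian $p$-groups with bases $\bar x_1,\dots,\bar x_m$ and $\bar x'_1,\dots,\bar x'_m$. If $h\colon Z\to Z'$ is an isomorphism with $h(x_i^p)=x_i'^p$ and $h([x_i,x_j])=[x_i',x_j']$ for all $i,j$, then $G\cong G'$.

*Proof.* Each element of $G$ is uniquely $x_1^{n_1}\cdots x_m^{n_m}z$ with $0\le n_i<p$ and $z\in Z$. To multiply this by $x_1^{k_1}\cdots x_m^{k_m}y$, move each $x_i^{k_i}$ to the left past the $x_j^{n_j}$ with $j>i$. This costs the central factor $[x_j,x_i]^{n_jk_i}$. Then, if $n_i+k_i\ge p$, replace $x_i^{n_i+k_i}$ by $x_i^{n_i+k_i-p}$ times the central element $x_i^p$. The resulting formula involves only $z,y$, the $[x_j,x_i]$ and the $x_i^p$, so $x_1^{n_1}\cdots x_m^{n_m}z\mapsto x_1'^{n_1}\cdots x_m'^{n_m}h(z)$ is an isomorphism. $\square$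

**Lemma 3 (existence).** Let $e_1,\dots,e_m$ be a basis of $V$, and let $c_{ij}\in Z$ $(i<j)$ and $p_i\in Z$ be arbitrary. There is a central extension $G$ of $V$ by $Z$ with $\beta(e_i,e_j)=c_{ij}$ and $P(e_i)=p_i$.

*Proof.* The formula in the proof of Lemma 2 tells us what to write. On $Z\times V$ put $(z,u)(y,v)=(z+y+\sigma(u,v),u+v)$ with
$$\sigma(u,v)=-\sum_{i<j}u_jv_i\,c_{ij}+\sum_i\kappa(u_i,v_i)\,p_i .$$
Here $\kappa(a,b)=1$ if the representatives of $a,b$ in $\{0,\dots,p-1\}$ have sum $\ge p$, and $\kappa(a,b)=0$ otherwise. Associativity means $\sigma(u,v)+\sigma(u+v,w)=\sigma(v,w)+\sigma(u,v+w)$. For the bilinear part both sides are $\sigma(u,v)+\sigma(u,w)+\sigma(v,w)$. For $\kappa$, let $\rho(a)\in\{0,\dots,p-1\}$ represent $a$; then $\rho(a)+\rho(b)=\rho(a+b)+p\,\kappa(a,b)$, and evaluating $\rho(a)+\rho(b)+\rho(c)$ in two ways gives the identity. Since $\sigma(0,v)=\sigma(u,0)=0$, the unit is $(0,0)$ and $Z\times0$ is a central copy of $Z$. The element $(-z-\sigma(u,-u),-u)$ is a right inverse of $(z,u)$.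 So we have a group, a central extension of $V$ by $Z$.

As $gh(hg)^{-1}=[g,h]$ and $\kappa$ is symmetric, the commutator of elements over $u$ and $v$ is $\sigma(u,v)-\sigma(v,u)=\sum_{i<j}c_{ij}(u_iv_j-u_jv_i)$, so $\beta(e_i,e_j)=c_{ij}$. In $(0,e_i)^p$ the bilinear part contributes nothing, and the carries $\kappa(k,1)$, $1\le k\le p-1$, sum to $1$. So $(0,e_i)^p=(p_i,0)$. $\square$

## One linear map on the centre, or one for each line

A sensible person first tries to prove that the answer is no. Let $f\colon\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$, where $G,H$ have elementary abelian centres and central quotients. By Lemma 1 we may identify both quotients with one space $V$ so that $f$ induces the identity on it. Let $x$ lie over $w$ and $g$ over $v$. Then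
$$g\rhd x^{1+p\lambda}=x\cdot\bigl(\lambda P(w)+\beta(v,w)\bigr).$$
Applying $f$, we see that $f$ sends $x\cdot(\lambda P(w)+\beta(v,w))$ to $f(x)\cdot(\lambda P'(w)+\beta'(v,w))$. So on the subspace
$$S_w=\{\lambda P(w)+\beta(v,w):\lambda\in\mathbb F_p,\ v\in V\}\subseteq Z(G)$$
we obtain a well-defined injective linear map $f_w\colon\lambda P(w)+\beta(v,w)\mapsto\lambda P'(w)+\beta'(v,w)$. If all these $f_w$ were restrictions of one linear isomorphism $h\colon Z(G)\to Z(H)$, then Lemma 2 would give $G\cong H$.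

**Rank two is no obstacle.** Let $\dim V=2$, and put $c=\beta(e_1,e_2)$ and $c'=\beta'(e_1,e_2)$. Consider a relation $a_1P(e_1)+a_2P(e_2)+bc=0$ and put $w=a_1e_1+a_2e_2$. If $w\ne0$, then by (1) the relation reads $P(w)+b'c=0$ with $b'=b$ for $p$ odd and $b'=b+a_1a_2$ for $p=2$. Choose $v$ with $\det(v,w)=b'$, so that $b'c=\beta(v,w)$ and $b'c'=\beta'(v,w)$. Since $f_w$ is well defined and injective, the relation is equivalent to its primed version. If $w=0$, the relation is $bc=0$, and $c=0$ if and only if $c'=0$. So $P(e_1),P(e_2),c$ and $P'(e_1),P'(e_2),c'$ satisfy the same linear relations. As $\dim Z(G)=\dim Z(H)$, a common $h$ exists, and $G\cong H$.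

**Where the attempt stops.** In rank three and beyond, nothing compares $f_w$ with $f_{w'}$ when $w,w'$ span different lines, apart from their values at $\beta(w,w')$. Take a relation such as $b^p=[a,c]$, where $a,b,c$ lie over independent vectors. The element $b^p$ is seen on the line of $b$, and $[a,c]$ on the lines of $a$ and of $c$. The coincidence of the two is not a relation $\lambda P(w)+\beta(v,w)=0$ for any of these three lines.

The way past this point is to stop asking for one $h$. We *choose* an independent linear map on the centre for each line of $V$ and glue fibre by fibre.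

**Proposition 4.** Let $G,G'$ be central extensions of the same $\mathbb F_p$-space $V$ by $Z,Z'$, with $\dim Z=\dim Z'$ and data $(\beta,P),(\beta',P')$. Suppose that for all $\lambda\in\mathbb F_p$ and $v,w\in V$
$$\lambda P(w)+\beta(v,w)=0\iff\lambda P'(w)+\beta'(v,w)=0. \tag{2}$$
Then $\mathrm{Pq}(G)\cong\mathrm{Pq}(G')$.

*Proof.*

**Step 1: a linear map for each $w\ne0$.** We need maps that match the fibres over non-zero vectors. For fixed $w$, $(\lambda,v)\mapsto\lambda P(w)+\beta(v,w)$ is linear, and (2) says that it has the same kernel as its primed version. So $\lambda P(w)+\beta(v,w)\mapsto\lambda P'(w)+\beta'(v,w)$ is a well-defined linear isomorphism between subspaces of $Z$ and $Z'$. As $\dim Z=\dim Z'$, extend it to a linear isomorphism $f_w\colon Z\to Z'$. Thus $f_w(P(w))=P'(w)$ and $f_w(\beta(v,w))=\beta'(v,w)$.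

**Step 2: a map on the fibre over $0$.** All $p$-th powers land in $Z$, so there we need a bijection $f_0\colon Z\to Z'$ with $f_0(\lambda z)=\lambda f_0(z)$ and $f_0(P(w))=P'(w)$ for all $w\in V$.

For $p$ odd, $P$ and $P'$ are linear and (2) with $\lambda=1$, $v=0$ gives $\ker P=\ker P'$. So $P(w)\mapsto P'(w)$ is a linear isomorphism $P(V)\to P'(V)$; extend it linearly to $Z\to Z'$.

For $p=2$ it is enough that $f_0$ is a bijection with $f_0(0)=0$ and $f_0(P(w))=P'(w)$. By (1) and $\beta(w,w)=0$,
$$P(w)+P(w')=P(w+w')+\beta(w,w')=P(w+w')+\beta(w,w+w'),$$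
and the same holds for $P'$. By (2), applied with $w$ and $w+w'$ in place of $v$ and $w$, we get $P(w)=P(w')$ if and only if $P'(w)=P'(w')$. So $P(w)\mapsto P'(w)$ is a well-defined bijection $P(V)\to P'(V)$, and it sends $0=P(0)$ to $0=P'(0)$. Extend it to any bijection $Z\to Z'$.

**Step 3: the map $f$.** We glue. Choose one non-zero $w$ in each line of $V$, and lifts $x_w\in G$, $x_w'\in G'$ of it. An element of $G\setminus Z$ lies over $nw$ for a unique chosen $w$ and a unique $n\in\{1,\dots,p-1\}$, so it is uniquely $x_w^nz$ with $z\in Z$. Put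
$$f(x_w^nz)=x_w'^{\,n}f_w(z),\qquad f|_Z=f_0 .$$
This is a bijection $G\to G'$ that fixes the unit and induces the identity on $V$.

**Step 4: conjugation.** Let $g$ lie over $v$; then so does $f(g)$. We have $g\rhd x_w^nz=x_w^n(z+n\beta(v,w))$, which $f$ sends to $x_w'^{\,n}(f_w(z)+n\beta'(v,w))=f(g)\rhd f(x_w^nz)$. For $z\in Z$ we have $g\rhd z=z$ and $f(g)\rhd f(z)=f(z)$.

**Step 5: powers.** On $Z$ we have $f_0(mz)=mf_0(z)$. For $x_w^nz$ and $m\in\mathbb Z$ write $nm=n'+pk$ with $0\le n'<p$. Then $(x_w^nz)^m=x_w^{n'}(kP(w)+mz)$. If $n'\ne0$, then $f$ sends this to $x_w'^{\,n'}(kP'(w)+mf_w(z))=(x_w'^{\,n}f_w(z))^m$. If $n'=0$, then $p\mid m$ because $p\nmid n$. So $mz=0$, and $f_0(kP(w))=kf_0(P(w))=kP'(w)=(x_w'^{\,n}f_w(z))^m$. $\square$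

*Proof of Theorem E(i).* If $|G|=|H|$ and $\varphi$ exists, regard $H$ as an extension of $V=G/Z(G)$ by means of $\varphi^{-1}$. Its data become $\beta'(\varphi v,\varphi w)$ and $P'(\varphi w)$, and the centres have equal dimension because $|G|=|H|$. Proposition 4 applies. Conversely, let $f$ be an isomorphism. Then $|G|=|H|$. Let $\varphi$ be the isomorphism of central quotients from Lemma 1. For $x$ over $w$ and $g$ over $v$ we have $g\rhd x=x\cdot\beta(v,w)$ and $x^{1-p\lambda}=x\cdot(-\lambda P(w))$, so
$$\lambda P(w)+\beta(v,w)=0\iff g\rhd x=x^{1-p\lambda}.$$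
The map $f$ preserves the condition on the right, and $f(x),f(g)$ lie over $\varphi w,\varphi v$.

In the special case, class $\le2$ and exponent $p$ make centre and central quotient elementary abelian and $P=P'=0$. Then the condition is $\beta(v,w)=0\iff\beta'(\varphi v,\varphi w)=0$, which says that $\varphi$ preserves commuting in both directions. $\square$

## Order $p^7$: making $[a,c]$ equal to $b^p$, or not

*Proof of Theorem A.* Let $V=\langle e_1,e_2,e_3\rangle$ and let $Z=\mathbb F_p^4$ have basis $y_1,\dots,y_4$. By Lemma 3 there are extensions $G,H$ of $V$ by $Z$, of order $p^7$, with data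

| | $P(e_1)$ | $P(e_2)$ | $P(e_3)$ | $\beta(e_1,e_2)$ | $\beta(e_1,e_3)$ | $\beta(e_2,e_3)$ |
|---|---|---|---|---|---|---|
| $G$ | $0$ | $y_1$ | $y_2$ | $0$ | $y_3$ | $y_4$ |
| $H$ | $0$ | $y_1$ | $y_2$ | $0$ | $y_1$ | $y_4$ |

If $a,b,c$ lie over $e_1,e_2,e_3$, then $[a,c]=b^p$ in $H$, while in $G$ these are independent elements. In $H$, built as in Lemma 3, $\sigma$ takes values in $\langle y_1,y_2,y_4\rangle$, so $y_3$ spans a direct factor $C_p$.

**Step 1: $\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$.** We verify (2). Let $\epsilon=1$ if $p=2$ and $\epsilon=0$ otherwise, and put $A=v_1w_3-v_3w_1$, $B=v_2w_3-v_3w_2$. In $G$,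
$$P(w)=w_2y_1+w_3y_2+\epsilon(w_1w_3y_3+w_2w_3y_4),\qquad\beta(v,w)=Ay_3+By_4 .$$
In $H$ each $y_3$ here is replaced by $y_1$. In both groups the $y_2$-coefficient of $\lambda P(w)+\beta(v,w)$ is $\lambda w_3$. If it vanishes, the $\epsilon$-terms multiplied by $\lambda$ vanish too. So $\lambda P(w)+\beta(v,w)=0$ means

* in $G$: $\lambda w_3=0$, $B=0$, $\lambda w_2=0$, $A=0$;
* in $H$: $\lambda w_3=0$, $B=0$, $\lambda w_2+A=0$.

The first set of conditions implies the second. Conversely, assume the second.

* If $w_3\ne0$, then $\lambda=0$, so $\lambda w_2=0$ and $A=0$.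
* If $w_3=0$ and $w_2\ne0$, then $B=-v_3w_2=0$ gives $v_3=0$. So $A=0$, and then $\lambda w_2=0$.
* If $w_2=w_3=0$, then $\lambda w_2=0$, so $A=0$.

Thus (2) holds, and Proposition 4 applies.

**Step 2: $G\not\cong H$.** We compare the subgroup $X^p[X,X]$ generated by all $p$-th powers and commutators (the Frattini subgroup). An isomorphism would carry one to the other. By (1) it is spanned by the six entries of the table. For $G$ it is $\langle y_1,y_2,y_3,y_4\rangle$, of order $p^4$; for $H$ it is $\langle y_1,y_2,y_4\rangle$, of order $p^3$. $\square$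

It is instructive to look at the maps $f_w$ from Step 1 of Proposition 4. On $S_{e_2}=\langle y_1,y_4\rangle$ the map $f_{e_2}$ fixes $y_1$, while on $S_{e_3}=\langle y_2,y_3,y_4\rangle$ the map $f_{e_3}$ sends $y_3$ to $y_1$. A single $h$ would send both $y_1$ and $y_3$ to $y_1$, so no single injective $h$ exists.

## Order $p^6$ for odd $p$: the operator $T$

In $H$, with $W=\langle e_2,e_3\rangle$ and $\iota(e_2)=y_1$, $\iota(e_3)=y_2$, we have $P|_W=\iota$ and $\beta(e_1,s)=\iota(Ts)$, where $Te_3=e_2$ and $Te_2=0$. The operator $T$ relates the line of $s$ to the line of $Ts$. If $T$ has no eigenvector these lines always differ, and $T$ becomes invisible to the power quandle.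

*Proof of Theorem B.* Let $p$ be odd, $W=\langle e_2,e_3\rangle$, $V=\langle e_1\rangle\oplus W$, $Z=\langle y_2,y_3,y_4\rangle$, and $\iota\colon W\to Z$ with $\iota(e_i)=y_i$. For $T\in GL(W)$ without eigenvector (equivalently, with irreducible characteristic polynomial) let $G_T$ be an extension of $V$ by $Z$, of order $p^6$, with
$$P(e_1)=0,\quad P|_W=\iota,\quad\beta(e_2,e_3)=y_4,\quad\beta(e_1,s)=\iota(Ts)\ (s\in W).$$

**Step 1: the power quandle does not depend on $T$.** We verify (2). Write $w=w_1e_1+s$ and $v=v_1e_1+r$ with $r,s\in W$, and let $r\wedge s$ denote the determinant of $(r,s)$ in the basis $e_2,e_3$. Then $P(w)=\iota(s)$ and $\beta(v,w)=\iota(T(v_1s-w_1r))+(r\wedge s)y_4$. So $\lambda P(w)+\beta(v,w)=0$ means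
$$\lambda s+T(v_1s-w_1r)=0\quad\text{and}\quad r\wedge s=0.$$

* If $s\ne0$, then $r=\rho s$ and $\lambda s+(v_1-w_1\rho)Ts=0$. As $s,Ts$ are independent, the condition says $\lambda=0$ and $v=\rho w$ for some $\rho$.
* If $s=0$ and $w_1\ne0$, it says $Tr=0$, that is, $r=0$.
* If $w=0$, it always holds.

None of these depends on $T$. By Proposition 4, $\mathrm{Pq}(G_T)\cong\mathrm{Pq}(G_{T'})$ for all such $T,T'$.

**Step 2: an invariant of the group.** First, $Z=Z(G_T)$: by Step 1 with $\lambda=0$, for each $w\ne0$ there is $v$ with $\beta(v,w)\ne0$ (take $v$ not a multiple of $w$ if $s\ne0$, and $v$ with $r\ne0$ if $s=0$). So an isomorphism $G_T\to G_{T'}$ induces $g\in GL(V)$ and $h\in GL(Z)$ with $P'(gw)=hP(w)$ and $\beta'(gv,gw)=h\beta(v,w)$. As $\ker P=\ker P'=\langle e_1\rangle$, we have $ge_1=\mu e_1$ with $\mu\ne0$, and $g$ induces $\bar g$ on $V/\langle e_1\rangle\cong W$. For $s\in W$,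
$$\iota(\bar gTs)=P'(gTs)=hP(Ts)=h\beta(e_1,s)=\beta'(ge_1,gs)=\mu\,\iota(T'\bar gs).$$
The last equality uses $\beta'(e_1,e_1)=0$. So $T'=\mu^{-1}\bar gT\bar g^{-1}$, and $\kappa(T)=\operatorname{tr}(T)^2/\det T$ is an isomorphism invariant of $G_T$.

**Step 3: counting the values of $\kappa$.** Let $x^2-\tau x+\delta$ be irreducible, that is, $\tau^2-4\delta$ a non-square; every such polynomial is the characteristic polynomial of its companion matrix. The value $\kappa=0$ occurs: take $\tau=0$ and $-\delta$ a non-square. If $\tau\ne0$, replace $T$ by $\tau^{-1}T$, which does not change $\kappa$. Then $\tau=1$ and $\kappa=1/\delta$ with $1-4\delta$ a non-square. Each of the $(p-1)/2$ non-squares gives one $\delta$, which is non-zero since $1$ is a square. So $\kappa$ takes exactly $(p+1)/2$ values. $\square$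

## Order $p^5$ for $p\ge5$: a family of Lie rings

The group $G_T$ uses $e_1$ to define $T$, and $y_4$ as the value of a commutator on $W$. A class-$3$ group can let one element do both jobs. We build it through Lie rings.

**The Lazard correspondence** (M. Lazard, *Sur les groupes nilpotents et les anneaux de Lie*, Ann. Sci. ENS 71 (1954); see E. Khukhro, *p-Automorphisms of Finite p-Groups*, Ch. 9–10). Let $L$ be a Lie ring whose additive group is a finite $p$-group and whose nilpotency class is less than $p$. The Baker–Campbell–Hausdorff formula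
$$xy=x+y+\tfrac12[x,y]+\tfrac1{12}[x,[x,y]]+\tfrac1{12}[y,[y,x]]+\cdots$$
makes the set $L$ a group with unit $0$, in which $x^n=nx$ and $x\rhd y=\sum_k(\operatorname{ad}x)^ky/k!$. A map between two such Lie rings is a homomorphism of Lie rings if and only if it is a homomorphism of the groups. For an ideal $I$, the group of $L/I$ is the quotient by the normal subgroup $I$.

**Example.** For $p$ odd, $\mathbb F_p^2\oplus\mathbb F_p$ with $[(u,i),(v,j)]=(0,\det(u,v))$ has class $2$, and its group has the product $(u,i)(v,j)=(u+v,\,i+j+\frac12\det(u,v))$. It is non-abelian of order $p^3$, and of exponent $p$ since $x^p=px=0$.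

*Proof of Theorem C.* Let $p\ge5$, $R=\mathbb Z/p^2$, and let bars denote reduction mod $p$. For $M\in GL_2(\mathbb F_p)$ without eigenvectors let $L_M=R^2\oplus\mathbb F_p$, of order $p^5$, with
$$[(u,i),(v,j)]=\bigl(pM(iv-ju),\ \det(u,v)\bmod p\bigr).$$
Here $pM(x)$, also written $pMx$, is $p$ times any lift of $M\bar x$. Below, $\det$ is always taken mod $p$, and $pR^2$ also denotes $pR^2\oplus0$.

**Step 1: $L_M$ is a Lie ring of class $\le3$.** This is what the Lazard correspondence needs. The bracket is biadditive and alternating, and $pR^2$ is annihilated by all brackets. For $x=(u,i)$, $y=(v,j)$, $z=(w,k)$ this gives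
$$[[x,y],z]=(pM(\det(u,v)w),0).$$
The Jacobi identity follows from $\det(u,v)w+\det(v,w)u+\det(w,u)v=0$, which holds because the left side is alternating and trilinear on a plane. Triple brackets lie in $pR^2$, so fourfold ones vanish, and the class is $\le3<p$. Let $G_M$ be the group of $L_M$.

**Step 2: the conjugation formula.** Let $x=(u,i)$, $y=(v,j)$, $d=\det(u,v)$. Then $[x,y]=(pM(iv-ju),d)$, $[x,[x,y]]=(-d\,pMu,0)$ and $[x,[x,[x,y]]]=0$. So
$$x\rhd y=\bigl(v+pM(iv-ju-\tfrac12du),\ j+d\bigr).\tag{3}$$
The ideal $pR^2$ is central. The quotient $Q=G_M/pR^2$ is the group of the Lie ring $\mathbb F_p^2\oplus\mathbb F_p$ with bracket $(0,\det)$, hence *the same group for all $M$*. It acts on $G_M$ by conjugation: (3) depends only on the class $(\bar u,i)$ of $x$. We write $\rhd'$ for conjugation in $G_{M'}$.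

**Step 3: the map $F$ on $R^2\setminus pR^2$.** Let $M,M'\in GL_2(\mathbb F_p)$ be eigenvector-free. Here is the freedom to choose line by line. For each line of $\mathbb F_p^2$ fix $v_0\in R^2$ with $\bar v_0$ spanning it. Every $v\in R^2$ with $\bar v\in\langle\bar v_0\rangle\setminus0$ is uniquely
$$v=n(v_0+ipMv_0),\qquad n\in R^\times,\ i\in\mathbb F_p .$$
For existence, $v=n_0v_0+pt$ with $n_0\in R^\times$. As $\bar v_0,M\bar v_0$ is a basis, $\bar t=a\bar v_0+bM\bar v_0$, so $n=n_0+pa$ and $i=b/\bar n$ work. For uniqueness, both $n\in R^\times$ and $i\in\mathbb F_p$ range over $p(p-1)\cdot p$ pairs, and there are $(p-1)p^2$ such $v$. Put $F(v)=n(v_0+ipM'v_0)$. Since $M'$ has no eigenvector either, $F$ is a bijection of $R^2\setminus pR^2$. Moreover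
$$F(v)\equiv v\ (\mathrm{mod}\ p),\quad F(mv)=mF(v)\ (p\nmid m),\quad F(v+kpMv)=F(v)+kpM'v.\tag{4}$$
The first two are clear. For the third, $pMv=n\,pMv_0$, so $v+kpMv=n(v_0+(i+k)pMv_0)$, and $F$ sends this to $n(v_0+ipM'v_0)+kn\,pM'v_0=F(v)+kpM'v$.

**Step 4: the map $f$ on $X=\{(y,j):\bar y\ne0\}$.** We extend $F$ equivariantly under $Q$. Every $(y,j)\in X$ has the form $q\rhd(v,0)$ with $\bar v\ne0$: choose $u$ with $\det(u,y)=j$ and put $v=y+\frac12j\,pMu$. By (3), $(u,0)\rhd(v,0)=(v-\frac12j\,pMu,\,j)=(y,j)$. Conversely, conjugation does not change the first coordinate mod $p$, so all $q\rhd(v,0)$ with $\bar v\ne0$ lie in $X$. Define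
$$f(q\rhd(v,0))=q\rhd'(F(v),0)\qquad(q\in Q,\ \bar v\ne0).$$

*Well-defined.* Let $q\rhd(v,0)=q'\rhd(v',0)$ and $h=q'^{-1}q=(\bar u,i)\in Q$, so $h\rhd(v,0)=(v',0)$. By (3), $\det(u,v)=0$ and $v'=v+ipMv$. By (4), $F(v')=F(v)+ipM'v$. On the other hand $\overline{F(v)}=\bar v$, so (3) for $M'$ gives $h\rhd'(F(v),0)=(F(v)+ipM'v,0)=(F(v'),0)$. Applying $q'$ yields $q\rhd'(F(v),0)=q'\rhd'(F(v'),0)$.

*Bijective.* The map $F^{-1}$ is the map of Step 3 with $M,M'$ interchanged, so the same argument shows that $q\rhd'(v,0)\mapsto q\rhd(F^{-1}(v),0)$ is well defined on $X$. It is the inverse of $f$.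

**Step 5: the map $f$ outside $X$.** Put
$$f(pz,0)=(pz,0),\qquad f(pz,j)=(pM'M^{-1}z,\,j)\quad(j\ne0).$$
Now $f$ is a bijection $G_M\to G_{M'}$ with $f(0)=0$. Also $f(x)\equiv x$ mod $pR^2$ for all $x$. Outside $X$ this is clear, and for $x=q\rhd(v,0)\in X$ both $x$ and $f(x)$ have class $q\rhd(\bar v,0)$ in $Q$.

**Step 6: $f$ respects conjugation.** Let $g=(u,i)\in G_M$ have class $q\in Q$; then $f(g)$ has class $q$ too. For $x=q_0\rhd(v,0)\in X$ we get $f(g\rhd x)=(qq_0)\rhd'(F(v),0)=q\rhd'f(x)=f(g)\rhd'f(x)$. For $(pz,j)$ with $j\ne0$, (3) gives $g\rhd(pz,j)=(pz-jpMu,j)$. The map $f$ sends this to $(pM'M^{-1}z-jpM'u,\,j)=f(g)\rhd'f(pz,j)$. The elements $(pz,0)$ are central in both groups and fixed by $f$.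

**Step 7: $f$ respects powers.** Recall $x^n=nx$. Let $x=q\rhd(v,0)=(y,j)\in X$. If $p\nmid n$, then $x^n=q\rhd(nv,0)$ and $f(x^n)=q\rhd'(nF(v),0)=f(x)^n$ by (4). If $p\mid n$, then $x^n=(ny,0)\in pR^2$ is fixed by $f$; since $f(x)=(y',j)$ with $y'\equiv y$ mod $p$, also $f(x)^n=(ny',0)=(ny,0)$. Now let $x=(pz,j)$. If $p\nmid n$, then $nj=0$ exactly when $j=0$, and the formulas of Step 5 are additive in $pz$ and keep $j$, so $f(nx)=nf(x)$. If $p\mid n$, both sides are $0$.

So $\mathrm{Pq}(G_M)\cong\mathrm{Pq}(G_{M'})$ for all eigenvector-free $M,M'\in GL_2(\mathbb F_p)$.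

**Step 8: an invariant of the group.** Let $G_M\cong G_{M'}$; by the Lazard correspondence there is an isomorphism $\theta\colon L_M\to L_{M'}$. In both rings $pL=pR^2$. Put $b=(0,1)$. As $[b,(v,0)]=(pMv,0)$ and $[(u,0),(v,0)]=(0,\det(u,v))$, we have $[L,L]=pR^2\oplus\mathbb F_p$. Let $g\in GL_2(\mathbb F_p)$ be induced by $\theta$ on $L/[L,L]=\mathbb F_p^2$. Writing $b=[(u,0),(v,0)]$ with $\det(u,v)=1$ gives $\theta(b)\equiv\det(g)\,b$ mod $pL$. Also $\theta(pv,0)=p\,\theta(v,0)=(pgv,0)$. Apply $\theta$ to $[b,(v,0)]=(pMv,0)$. The left side becomes $(pM'(\det(g)gv),0)$ and the right side $(pgMv,0)$. So $gM=\det(g)M'g$, that is,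
$$M'=\det(g)^{-1}gMg^{-1}.\tag{5}$$
Hence $\kappa(M)=\operatorname{tr}(M)^2/\det M$ is an invariant of $G_M$. By Step 3 in the proof of Theorem B it takes $(p+1)/2\ge3$ values. $\square$

**Remark.** This family contains exactly $(p+1)/2$ isomorphism types. Suppose $\kappa(M)=\kappa(M')$. There is $c\in\mathbb F_p^\times$ such that $cM$ and $M'$ have equal trace and determinant: if the traces are non-zero take $c=\operatorname{tr}M'/\operatorname{tr}M$; if they are zero, $-\det M$ and $-\det M'$ are non-squares, so their ratio is a square $c^2$. Two matrices with the same irreducible characteristic polynomial are conjugate, so $M'=k(cM)k^{-1}$ for some $k\in GL_2(\mathbb F_p)$. On $\mathbb F_p[M]\cong\mathbb F_{p^2}$ the determinant is the norm to $\mathbb F_p$, which is surjective on units. So there is $h\in\mathbb F_p[M]^\times$ with $\det h=(c\det k)^{-1}$. For $g=kh$ we have $gMg^{-1}=kMk^{-1}=c^{-1}M'$ and $\det g=c^{-1}$, so (5) holds. Finally, any $g$ satisfying (5) gives an isomorphism $L_M\to L_{M'}$, $(u,i)\mapsto(\tilde gu,\det(g)i)$,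 with $\tilde g\in GL_2(R)$ a lift of $g$: the bracket of the images is $(pM'\det(g)g(iv-ju),\,\det(g)\det(u,v))$, and $\det(g)M'g=gM$.

## Groups of order at most $p^4$ are determined

*Proof of Theorem D.* Let $f\colon\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$ with $|G|=|H|=p^n$, $n\le4$. In each case we list the possible types and separate them by properties that $f$ preserves.

**Step 1: abelian groups, and orders up to $p^3$.** If one of $G,H$ is abelian, so is the other, and they are isomorphic. Groups of order $\le p^2$ are abelian. There are two non-abelian groups of order $p^3$. For $p$ odd they have exponents $p$ and $p^2$; for $p=2$ they have $5$ and $1$ involutions.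

**Step 2: order $16$.** We recall the nine non-abelian groups of order $16$, with their numbers of involutions:

| $D_8\times C_2$ | $D_{16}$ | $C_4\circ D_8$ | $C_2^2\rtimes C_4$ | $SD_{16}$ | $Q_8\times C_2$ | $C_4\rtimes C_4$ | $M_{16}$ | $Q_{16}$ |
|---|---|---|---|---|---|---|---|---|
| $11$ | $9$ | $7$ | $7$ | $5$ | $3$ | $3$ | $3$ | $1$ |

The two with $7$ involutions have centres $C_4$ and $C_2^2$ respectively. Among those with $3$, only $M_{16}$ has elements of order $8$. In $Q_8\times C_2$ there are $2$ squares. In $C_4\rtimes C_4=\langle a,b\mid a^4,b^4,bab^{-1}=a^{-1}\rangle$ we have $(a^ib^j)^2=a^{2i}$ for $j$ even and $(a^ib^j)^2=b^2$ for $j$ odd, so there are $3$ squares $1,a^2,b^2$. By Lemma 1 all these quantities are preserved by $f$.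

From now on $p$ is odd, $n=4$, and $G$ is non-abelian with $Z=Z(G)$. As $G/Z$ is not cyclic, $|Z|$ is $p$ or $p^2$. By Lemma 1, $Z(H)\cong Z$.

**Step 3: $|Z|=p^2$, preparation.** We set up Lemma 2. The group $V=G/Z$ of order $p^2$ is not cyclic, so it is elementary abelian of rank $2$. If $x_1,x_2$ generate $G$ modulo $Z$, then $[x_1,x_2]$ generates $G'$, and $[x_1,x_2]^p=[x_1^p,x_2]=1$; so $G'=\langle c\rangle\le Z$ has order $p$. For $x\notin Z$ the map $y\mapsto[x,y]$ is a non-trivial homomorphism into $G'$, so $[x,G]=G'$. From $(gh)^p=g^ph^p[h,g]^{\binom p2}$ we see that $g\mapsto g^p$ is a homomorphism $G\to Z$. By Lemma 2, $G$ is determined by the position of $x_1^p$, $x_2^p$, $[x_1,x_2]$ in $Z$.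

**Step 4: $|Z|=p^2$, $Z$ elementary abelian.** Now $P\colon V\to Z$ is linear. Its rank is preserved by $f$, as $\#\{g:g^p=1\}=p^2|\ker P|$.

* *Rank $0$.* Here $x_1^p=x_2^p=1$ and $c=[x_1,x_2]$ extends to a basis of $Z$, so $G$ is determined. (It is the product of $C_p$ and the non-abelian group of order $p^3$ and exponent $p$.)
* *Rank $2$.* Then $P$ is bijective, so $c=x_1^p$ for some $x_1\notin Z$. Choose $x_2$ with $[x_1,x_2]=c$. Then $x_1,x_2$ generate $V$, the elements $x_1^p,x_2^p$ form a basis of $Z$, and $[x_1,x_2]=x_1^p$. So $G$ is determined.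
* *Rank $1$.* Choose $x_1\notin Z$ over $\ker P$, so $x_1^p=1$, and $x_2$ with $V=\langle\bar x_1,\bar x_2\rangle$; then $x_2^p=d\ne1$. If $d\in\langle c\rangle$, replace $x_1$ by a power to get $[x_1,x_2]=d$, and extend $d$ to a basis of $Z$: $G$ is determined. If $d\notin\langle c\rangle$, replace $c$ by $[x_1,x_2]$; then $c,d$ is a basis of $Z$ and $G$ is determined. To separate these two types, let $x\notin Z$ with $x^p\ne1$. The conjugates of $x$ form $xG'$, so $x^{1+p}$ is conjugate to $x$ exactly when $x^p\in G'$. As $x^p$ generates $\langle d\rangle$, this happens for all such $x$ in the first type and for none in the second.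

**Step 5: $|Z|=p^2$, $Z$ cyclic.** Then $G'=Z^p$, the unique subgroup of order $p$ of $Z$.

* If $G^p\le Z^p$, then for every $x$ there is $z\in Z$ with $x^p=z^p$, so the coset $xZ$ contains $xz^{-1}$, whose $p$-th power is $1$. Take such $x_1,x_2$ generating $V$, and a generator $z$ of $Z$ with $[x_1,x_2]=z^p$. So $G$ is determined. All $p$-th powers have order at most $p$, so $G$ has exponent $p^2$.
* Otherwise some $x_2$ has $p$-th power $z=x_2^p$ generating $Z$. Take $x_1\notin\langle x_2\rangle$, $x_1^p=z^k$. Replacing $x_1$ by $x_1x_2^{-k}$ gives $x_1^p=1$, still with $x_1\notin\langle x_2\rangle$. As $Z\le\langle x_2\rangle$, $\bar x_1,\bar x_2$ generate $V$, so $[x_1,x_2]\ne1$. Replacing $x_1$ by a power gives $[x_1,x_2]=z^p$. So $G$ is determined, and it has exponent $p^3$.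

The exponent separates the two.

**Step 6: $|Z|=p$, the structure of $G$.** We find coordinates $(r,t)$. If $G/Z$ were abelian, then $G'\le Z$, and $[x^p,y]=[x,y]^p=1$ shows that $G/Z$ would be elementary abelian. The commutator form on it would be alternating and non-degenerate with values in a group of order $p$, so $G/Z$ would have even rank, contradicting $|G/Z|=p^3$. So $G/Z$ is non-abelian of order $p^3$. As $G'\ne1$ is normal, it meets $Z$ non-trivially, so $Z\le G'$ and $G'/Z=(G/Z)'=Z(G/Z)$ has order $p$. Hence $|G'|=p^2$ and $G'$ is abelian.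

The group $G$ acts trivially on $Z$ and on $G'/Z$. The automorphisms of $G'$ with this property form a group isomorphic to $\mathrm{Hom}(G'/Z,Z)$, of order $p$. So $A:=C_G(G')$ has index at most $p$, and exactly $p$ since $G'\not\le Z$. Since $G'\le Z(A)$ and $|A/G'|=p$, $A$ is abelian. Write $A$ additively, take $s\in G\setminus A$, and let $N=(s\rhd\cdot)-1$ on $A$. Then $\ker N=C_A(s)=Z$, because $A$ and $s$ generate $G$ and $Z\le A$. So $|NA|=p^2$, and $NA\subseteq G'$ gives $NA=G'$. Similarly $NG'\subseteq Z$ with kernel $Z$ on $G'$, so $NG'=Z$. Also $NZ=0$. Hence $N^3=0$.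

Fix $a\in A\setminus G'$ and put $a_2=Na$, $a_3=Na_2$. As $A=\langle a\rangle+G'$, we have $G'=NA=\langle a_2\rangle+Z$, so $a_2\notin Z=\ker N$, and $a_3$ generates $Z$. Since $s^p\in A$ commutes with $s$, $s^p=ta_3$ for some $t$. As $s^p$ acts trivially on $A$ and $N^3=0$,
$$0=(1+N)^p-1=pN\bigl(1+\tfrac{p-1}2N\bigr).$$
The last factor is invertible, so $pN=0$. Thus $pG'=pNA=0$, and $N(pa)=0$ gives $pa=ra_3$ for some $r$. Here $r,t\in\mathbb F_p$.

The pair $(r,t)$ determines $G$. Indeed, $A$ has order $p^3$ and is generated by $a,a_2,a_3$ with $pa_2=pa_3=0$, $pa=ra_3$, which define a group of order $p^3$. The element $s$ acts by $a\mapsto a+a_2$, $a_2\mapsto a_2+a_3$, $a_3\mapsto a_3$. Each element of $G$ is uniquely $s^kv$ with $0\le k<p$, $v\in A$, and products are computed from the action of $s$ and $s^p=ta_3$.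

**Step 7: $|Z|=p$, $p$-th powers.** We need them to change coordinates and to read off invariants. Let $\alpha\not\equiv0$ and $v\in A$ with $v\equiv\beta a$ mod $G'$. With $\sigma=s^\alpha$, $(\sigma v)^p=\sigma^p\prod_{k=p-1}^{0}(\sigma^{-k}v\sigma^{k})$. As $s^p$ acts trivially on $A$, the $\sigma^{-k}$ act on $A$ as $1,s,\dots,s^{p-1}$ in some order, so $(s^\alpha v)^p=s^{\alpha p}+\sum_{k=0}^{p-1}(1+N)^kv$. Now $\sum_k(1+N)^k=p+\binom p2N+\binom p3N^2=p+\binom p3N^2$, because $p\mid\binom p2$ and $pN=0$. Since $pv=\beta ra_3$ and $N^2v=\beta a_3$,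
$$(s^\alpha v)^p=\bigl(\alpha t+\beta(r+\varepsilon)\bigr)a_3,\qquad v^p=\beta r\,a_3,\tag{6}$$
where $\varepsilon=1$ for $p=3$ and $\varepsilon=0$ for $p\ge5$.

**Step 8: $|Z|=p$, normal forms.** Replace $s$ by $s^\alpha v$ with $\alpha\not\equiv0$, $v\equiv\gamma a$ mod $G'$, and $a$ by an element $\equiv\beta a$ mod $G'$ with $\beta\not\equiv0$. The new $N$ is $(1+N)^\alpha-1=\alpha N+\binom\alpha2N^2$. So the new $a_2$ is $\equiv\alpha\beta a_2$ mod $Z$ and the new $a_3$ is $\alpha^2\beta a_3$. By (6),
$$r\mapsto r/\alpha^2,\qquad t\mapsto\bigl(\alpha t+\gamma(r+\varepsilon)\bigr)/(\alpha^2\beta).$$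
If $r+\varepsilon\ne0$, a suitable $\gamma$ makes $t=0$. If $r+\varepsilon=0$, we can make $t$ equal to $0$ or $1$ by the choice of $\beta$. So normal forms are

* for $p\ge5$: $(0,0)$, $(0,1)$, and $(r,0)$ with $r\ne0$ modulo squares;
* for $p=3$ (where $\alpha^2=1$): $(0,0)$, $(1,0)$, $(-1,0)$, $(-1,1)$.

**Step 9: $|Z|=p$, separating the normal forms.** By Lemma 1, $f$ maps $G'$, the preimage of $Z(G/Z)$, onto $H'$. Hence it maps $A=C_G(G')$ to the corresponding subgroup of $H$, and it preserves orders. By (6), $r=0$ if and only if $A$ has exponent $p$.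

*$p=3$.* If $r=0$ the form is $(0,0)$. For $(1,0)$, elements outside $A$ have cubes $2\beta a_3$, both trivial and non-trivial. For $(-1,0)$ all of them have trivial cubes. For $(-1,1)$ their cubes are $\alpha a_3$, all non-trivial. So the types are separated.

*$p\ge5$, $r=0$.* By (6), $t=0$ if and only if $G$ has exponent $p$.

*$p\ge5$, $r\ne0$, $t=0$.* We recover $r$ modulo squares. Take $x\notin A$ with $x^p\ne1$; so $x=s^\alpha v$, $v\equiv\beta a$ mod $G'$, $\alpha,\beta\ne0$, $x^p=\beta ra_3$. Take $y\in A$ with $y^p=x^p$; by (6), $y\equiv\beta a$ mod $G'$. Take $g\in G'$ with $g\rhd x=x^{1+p}$ (we are about to see that it exists). In $G/Z$ put $u=[x,y]Z$. As $[x,y]=((1+N)^\alpha-1)y\equiv\alpha\beta a_2$ mod $Z$, $u$ generates $G'/Z$. Write $g\equiv ma_2$ mod $Z$. Then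
$$g\rhd x=x\cdot(x^{-1}gxg^{-1})=x\cdot\bigl((1+N)^{-\alpha}-1\bigr)g=x\cdot(-\alpha m\,a_3).$$
So $g\rhd x=x^{1+p}=x\cdot\beta ra_3$ holds exactly for $m=-\beta r/\alpha$. Thus $g$ exists, and $gZ=u^k$ with $k=m/(\alpha\beta)=-r/\alpha^2$.

The map $f$ carries $(x,y,g)$ to a triple of the same kind in $H$, and $G/Z(G)\to H/Z(H)$ is a group isomorphism. So $f(g)Z(H)=[f(x),f(y)]^kZ(H)$ with the same $k$. Hence $-r_G/\alpha^2=-r_H/\alpha_H^2$, where $\alpha_H$ is the exponent belonging to $f(x)$. So $r_G/r_H$ is a square, and $G\cong H$ by Step 8. $\square$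

## Every multiple of $2^7$, $3^6$ or $p^5$

*Proof of the Corollary.* Let $q\in\{2^7,3^6\}\cup\{p^5:p\ge5\text{ prime}\}$ divide $N$. Theorem A (for $2^7$), Theorem B (for $3^6$) or Theorem C (for $p^5$) gives $G_0\not\cong H_0$ of order $q$ with $\mathrm{Pq}(G_0)\cong\mathrm{Pq}(H_0)$. Conjugation and powers in a direct product are componentwise, so the product of this isomorphism with the identity gives $\mathrm{Pq}(G_0\times C_{N/q})\cong\mathrm{Pq}(H_0\times C_{N/q})$. By the Krull–Remak–Schmidt theorem a common direct factor of finite groups can be cancelled, so $G_0\times C_{N/q}\not\cong H_0\times C_{N/q}$. $\square$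

## Exponent-$p$ groups in which only dependent vectors commute

*Proof of Theorem E(ii).* From $3r\le n\le3r+2$ we get $2r\le s\le2r+2$, and $2r+2\le D$ because $D-2r-2=(r^2-5r-4)/2>0$ for $r\ge6$. Let $V=\mathbb F_p^r$. For a subspace $K\le\Lambda^2V$ of codimension $s$ let $G_K$ be an extension of $V$ by $\Lambda^2V/K$ with $\beta(v,w)=v\wedge w+K$ and $P=0$ (Lemma 3; $P$ is linear). It has order $p^{r+s}=p^n$, exponent $p$ and class $2$. Call $K$ *good* if it contains no $v\wedge w\ne0$.

**Step 1: all good $K$ give the same power quandle.** For good $K$, $\beta(v,w)=0$ if and only if $v\wedge w=0$, that is, $v,w$ are dependent. This does not involve $K$, so (2) holds for any two good $K,K'$, and Proposition 4 applies. Also, for each $w\ne0$ some $v$ is independent of it, so $Z(G_K)=\Lambda^2V/K$.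

**Step 2: at least half of all $K$ are good.** We count. A given point of $\mathbb P(\Lambda^2V)$ lies in the same fraction $\frac{p^{D-s}-1}{p^D-1}\le p^{-s}$ of all $K$. The points spanned by some $v\wedge w\ne0$ correspond to the planes in $V$, so their number is
$$\frac{(p^r-1)(p^{r-1}-1)}{(p^2-1)(p-1)}\le\frac{p^{2r-1}}{(p^2-1)(p-1)} .$$
As $s\ge2r$, the fraction of $K$ that are not good is at most $\frac{p^{-1}}{(p^2-1)(p-1)}\le\frac12$. With $k=D-s$, the total number of $K$ is $\prod_{i=0}^{k-1}\frac{p^{D-i}-1}{p^{k-i}-1}\ge p^{k(D-k)}=p^{s(D-s)}$, since each factor is at least $p^{D-k}$. So at least $\frac12p^{s(D-s)}$ are good.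

**Step 3: few of them give isomorphic groups.** Let $K,K'$ be good. An isomorphism $G_K\to G_{K'}$ induces $g\in GL(V)$ on central quotients and $h\colon\Lambda^2V/K\to\Lambda^2V/K'$ on centres, with $h(v\wedge w+K)=gv\wedge gw+K'$. So the projection $\Lambda^2V\to\Lambda^2V/K$ followed by $h$ equals $\Lambda^2g$ followed by the projection to $\Lambda^2V/K'$. Comparing kernels gives $\Lambda^2g(K)=K'$. As $|GL(V)|\le p^{r^2}$, each isomorphism class contains at most $p^{r^2}$ good $K$. So there are at least $\frac12p^{s(D-s)-r^2}$ classes.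

**Step 4: the size of the exponent.** Since $s\ge\frac{2n}3$ and $r\ge\frac{n-2}3$,
$$sD\ge\frac{2n}3\cdot\frac{(n-2)(n-5)}{18}=\frac{n^3}{27}-O(n^2),$$
while $s\le\frac{2n+2}3$ and $D\le\frac{n^2}{18}$ give $sD\le\frac{n^3}{27}+\frac{n^2}{27}$. As $s^2+r^2=O(n^2)$ and the factor $\frac12$ changes the exponent by less than $1$, the bound is $p^{n^3/27-O(n^2)}$. $\square$

For comparison, the total number of groups of order $p^n$ is $p^{2n^3/27+O(n^{8/3})}$ (G. Higman 1960, C. Sims 1965). So a single power quandle can account for at least half of the leading exponent.
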